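\title{Maximally recoverable product codes need not be maximally extendable}

\begin{abstract}
A set $M$ of positions of a product code is extendable if every word on $M$ that satisfies the constraints of the lines contained in $M$ is the restriction of a codeword. A product code is maximally extendable if it has every extendable set that some product code with the same component dimensions has, and maximally recoverable if it has every information set that some such code has. The first property implies the second, and Kalachev and Panteleev asked about the converse. We show that the converse fails, already for a product of three codes of length $5$ and dimensions $(2,1,1)$ over $\mathbb{F}_4$. It holds for products of two codes and for component dimensions in $\{1,n-1,n\}$. With further counterexamples this decides the question for every number $D$ of factors and every length $n$ except $(D,n)=(3,4)$.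
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Product codes and extendable sets}
Let $D\ge2$ and $n\ge1$ be integers and $[n]=\{1,\dots,n\}$. All fields are finite of characteristic $2$, and a code is a linear subspace of $\mathbb{F}^n$. A \emph{line in direction $i$} of the grid $[n]^D$ is a set $\{x\in[n]^D: x_j=a_j \text{ for all } j\ne i\}$ with fixed $a_j\in[n]$; a function on such a line is read as a vector of length $n$ indexed by $x_i$. Given nonzero codes $\mathcal{C}_1,\dots,\mathcal{C}_D\subseteq\mathbb{F}_q^n$, $q=2^t$, the \emph{product code} $\mathcal{C}=\mathcal{C}_1\otimes\cdots\otimes\mathcal{C}_D$ is the set of all $c\colon[n]^D\to\mathbb{F}_q$ whose restriction to every line in direction $i$ lies in $\mathcal{C}_i$, for every $i\in[D]$. The components of a product code are always assumed nonzero, and $(\dim\mathcal{C}_1,\dots,\dim\mathcal{C}_D)$ are called its \emph{dimensions}.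

An observer who sees only the positions in a set $M\subseteq[n]^D$ can test only the lines that lie entirely in $M$. A \emph{local word} on $M$ is a function $c_M\colon M\to\mathbb{F}_q$ with $c_M|_\ell\in\mathcal{C}_i$ for every $i$ and every line $\ell\subseteq M$ in direction $i$. The restriction of a codeword is a local word, and $M$ is \emph{extendable} for $\mathcal{C}$ if, conversely, every local word on $M$ equals $c|_M$ for some $c\in\mathcal{C}$. Thus $M$ is extendable when the lines inside $M$ already imply all that the code imposes on $M$.

Let $\mathrm{Rep}=\{(a,\dots,a)\}$ denote the repetition code. The codewords of $\mathrm{Rep}\otimes\mathrm{Rep}$ are the constant arrays. For $n\ge3$ the union of two parallel lines is not extendable, since a local word may take different constants on them; adding a line that crosses both makes the set extendable. Extendability also depends on the code: for $n\ge2$ a single point $x$ contains no line, so $\{x\}$ is extendable exactly when some codeword is nonzero at $x$.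

An \emph{information set} of a code $\mathcal{C}\subseteq\mathbb{F}^S$ is a set $J\subseteq S$ such that restriction $\mathcal{C}\to\mathbb{F}^J$ is bijective: the symbols in $J$ can be chosen freely and determine the codeword. A \emph{competitor} of a product code $\mathcal{C}\subseteq\mathbb{F}_{2^t}^{[n]^D}$ is a product code $\mathcal{C}'\subseteq\mathbb{F}_{2^{t'}}^{[n]^D}$ with the same dimensions, where $t'\ge1$ is arbitrary.

\begin{definition}\label{def:MEMR}
A product code $\mathcal{C}$ is \emph{maximally extendable} (ME) if every set that is extendable for some competitor is extendable for $\mathcal{C}$. It is \emph{maximally recoverable} (MR) if every information set of every competitor is an information set of $\mathcal{C}$.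
\end{definition}

It is known that every ME product code is MR; Proposition~\ref{prop:MEMR} recalls the reason. Kalachev and Panteleev \cite{KP} posed the converse as an open question: \emph{is every MR product code ME?}

One may well guess that it is. Extendability of $M$ is the equality case of an inequality between two dimensions, that of the restricted code and that of the space of local words. An MR code makes the smaller dimension as large as any competitor can, for all $M$ at once (Lemma~\ref{lem:rank}), and it remains to ask whether it also makes the larger dimension as small as possible. For $D=2$ it does. For $D\ge3$ it need not.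

\subsection*{Results}

\begin{theorem}\label{thm:example}
Let $\mathbb{F}_4=\{0,1,\omega,\omega^2\}$, let
\[
\mathcal{C}_1=\{(v,\;u,\;u+v,\;u+\omega v,\;u+\omega^2v): u,v\in\mathbb{F}_4\}\subseteq\mathbb{F}_4^5,
\]
and let $\mathcal{C}_2=\mathcal{C}_3$ be the repetition code of length $5$. Then $\mathcal{C}_1\otimes\mathcal{C}_2\otimes\mathcal{C}_3$ is MR but not ME.
\end{theorem}

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] If $D=2$, every MR product code is ME.
\item[(2)] If $\dim\mathcal{C}_i\in\{1,n-1,n\}$ for all $i$ (in particular if $n\le3$), every MR product code is ME.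
\item[(3)] Let $D\ge3$, $n\ge5$, $2\le k\le n-3$. Over every field $\mathbb{F}_q$ with $q=2^t\ge n-1$ there is a product code with dimensions $(k,1,\dots,1)$ that is MR but not ME.
\item[(4)] Let $D\ge4$, $n\ge4$, $2\le k\le n-2$. Over every field $\mathbb{F}_q$ with $q=4^s\ge n-1$ there is a product code with dimensions $(k,1,\dots,1)$ that is MR but not ME.
\end{enumerate}
\end{theorem}

By part (3), enlarging the field does not repair the failure.

\begin{corollary}\label{cor:class}
Let $(D,n)\ne(3,4)$. All MR product codes with $D$ factors of length $n$ are ME if and only if $D=2$ or $n\le3$. For $D\ge4$, all MR product codes with dimensions $(k,1,\dots,1)$ are ME if and only if $k\in\{1,n-1,n\}$.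
\end{corollary}

\begin{proof}
If $D=2$ or $n\le3$, use parts (1) and (2) of Theorem~\ref{thm:main}. Otherwise $D\ge3$ and $n\ge4$. If $n\ge5$, part (3) with $k=2$ gives a counterexample; if $n=4$, then $D\ge4$ and part (4) with $k=2$ gives one. For the second statement, part (2) covers $k\in\{1,n-1,n\}$. Any other $k\in[n]$ satisfies $2\le k\le n-2$, which forces $n\ge4$, and part (4) applies.
\end{proof}

The case $(D,n)=(3,4)$ is not settled here.

All counterexamples have the form $\mathcal{C}_1\otimes\mathrm{Rep}\otimes\cdots\otimes\mathrm{Rep}$. Such a code is MR as soon as the maximal minors of a generator matrix of $\mathcal{C}_1$ are nonzero, whereas extendability of a well-chosen set depends on one further determinant. Section~\ref{sec:ranks} collects the linear algebra, Section~\ref{sec:slices} describes extendable sets of these codes, and Section~\ref{sec:trapezoid} proves Theorem~\ref{thm:example}. Sections~\ref{sec:padding} and~\ref{sec:hexagon} prove parts (3) and (4) of Theorem~\ref{thm:main}, and Sections~\ref{sec:two} and~\ref{sec:rigid} prove parts (1) and (2).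

\section{Two ranks and MDS codes}\label{sec:ranks}

\subsection*{Product codes as tensor products}
For $c_i\in\mathcal{C}_i$ let $c_1\otimes\cdots\otimes c_D$ be the \emph{product word} $x\mapsto c_1(x_1)\cdots c_D(x_D)$. For $A\subseteq S$ and $\mathcal{C}\subseteq\mathbb{F}^S$, let $\mathcal{C}|_A=\{c|_A:c\in\mathcal{C}\}$. In the next lemma only, the codes may be zero and of different lengths; the product code is defined by lines as before.

\begin{lemma}\label{lem:tensor}
Let $\mathcal{C}_i\subseteq\mathbb{F}^{n_i}$ have dimension $k_i$, and let $\mathcal{C}=\mathcal{C}_1\otimes\cdots\otimes\mathcal{C}_D$.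
\begin{enumerate}
\item[(a)] $\mathcal{C}$ is spanned by the product words, and $\dim\mathcal{C}=\prod_ik_i$.
\item[(b)] If $I_i$ is an information set of $\mathcal{C}_i$ for each $i$, then $I_1\times\cdots\times I_D$ is an information set of $\mathcal{C}$.
\item[(c)] For $A_i\subseteq[n_i]$ we have $\dim\mathcal{C}|_{A_1\times\cdots\times A_D}=\prod_i\dim\mathcal{C}_i|_{A_i}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $I_i$ be information sets, $I=\prod_iI_i$, and $S_j=[n_1]\times\cdots\times[n_j]\times I_{j+1}\times\cdots\times I_D$. Suppose that $c\in\mathcal{C}$ vanishes on $S_{j-1}$. On the line in direction $j$ through a point of $S_j$, the word $c$ is a codeword of $\mathcal{C}_j$ that vanishes on $I_j$, hence is zero. So $c$ vanishes on $S_j$, and by induction restriction $\mathcal{C}\to\mathbb{F}^I$ is injective. On a line in direction $i$ a product word is a multiple of $c_i$, so product words lie in $\mathcal{C}$. Choosing each $c_i$ with $c_i|_{I_i}$ a unit vector, we obtain product words that restrict to all unit vectors of $\mathbb{F}^I$. Thus restriction maps the span of the product words onto $\mathbb{F}^I$ and is injective on $\mathcal{C}$,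 which gives (a) and (b). By (a), $\mathcal{C}|_{A_1\times\cdots\times A_D}$ is spanned by the product words of the codes $\mathcal{C}_i|_{A_i}$, so it is their product code, and (c) follows from (a).
\end{proof}

\subsection*{Extendability as an equality of ranks}
For $M\subseteq[n]^D$ let $\mathrm{Loc}_{\mathcal{C}}(M)\subseteq\mathbb{F}^M$ be the space of local words and $r_{\mathcal{C}}(M)=\dim\mathcal{C}|_M$. Recall that a \emph{generator matrix} of a code has a basis of the code as rows, that the dual code $\mathcal{C}^\perp$ is the orthogonal complement for the standard bilinear form, of dimension $n-\dim\mathcal{C}$, and that a \emph{check matrix} is a generator matrix $H$ of $\mathcal{C}^\perp$, so that $\mathcal{C}=\ker H$. Fix generator matrices $G_i$ and check matrices $H_i$ of the $\mathcal{C}_i$. By Lemma~\ref{lem:tensor}(a) the products of rows of $G_1,\dots,G_D$ form a generator matrix $G$ of $\mathcal{C}$; let $G_M$ consist of its columns indexed by $M$. Let $H(M)$ be the matrix with columns indexed by $M$ and with one row for each direction $i$, line $\ell\subseteq M$ in direction $i$, and row $h$ of $H_i$; this row equals $h$ on $\ell$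 and $0$ elsewhere.

\begin{lemma}\label{lem:rank}
Let $\mathcal{C}$ be a product code and $M\subseteq[n]^D$.
\begin{enumerate}
\item[(a)] $r_{\mathcal{C}}(M)\le\dim\mathrm{Loc}_{\mathcal{C}}(M)$, with equality if and only if $M$ is extendable.
\item[(b)] $r_{\mathcal{C}}(M)=\operatorname{rank}G_M$ and $\dim\mathrm{Loc}_{\mathcal{C}}(M)=|M|-\operatorname{rank}H(M)$.
\item[(c)] Replacing each $\mathcal{C}_i$ by its span over an extension field does not change the extendable sets.
\item[(d)] If $\mathcal{C}$ is MR, then $r_{\mathcal{C}}(M)\ge r_{\mathcal{C}'}(M)$ for every competitor $\mathcal{C}'$.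
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because $\mathcal{C}|_M\subseteq\mathrm{Loc}_{\mathcal{C}}(M)$. For (b), $\mathcal{C}|_M$ is the row space of $G_M$ and $\mathrm{Loc}_{\mathcal{C}}(M)$ is the kernel of $H(M)$. For (c), the same $G_i$ and $H_i$ serve over the larger field, and ranks do not change under field extension.

For (d), a set $J$ is an information set exactly when $G_J$ is square and nonsingular, that is, when the columns indexed by $J$ form a basis of the column space of $G$. The columns indexed by $J\cap M$ are then independent, and a maximal independent set of columns of $G_M$ extends to such a basis. Hence $r_{\mathcal{C}}(M)=\max_J|J\cap M|$ over information sets $J$, and for an MR code the maximum runs over a family that contains all information sets of $\mathcal{C}'$.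
\end{proof}

\begin{proposition}\label{prop:MEMR}
Every ME product code is MR.
\end{proposition}

\begin{proof}
Let $\mathcal{C}$ be ME and let $J$ be an information set of a competitor $\mathcal{C}'$. Since $\mathcal{C}'|_J$ is the full space, $J$ is extendable for $\mathcal{C}'$, hence for $\mathcal{C}$. If $J$ contains a line in direction $i$, every vector occurs on it in $\mathcal{C}'$, so $\dim\mathcal{C}_i=\dim\mathcal{C}_i'=n$. Therefore every function on $J$ is a local word for $\mathcal{C}$, and $\mathcal{C}\to\mathbb{F}^J$ is onto. It is bijective because $|J|=\dim\mathcal{C}'=\dim\mathcal{C}$.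
\end{proof}

So the MR property tests only extendable sets on which the line constraints are vacuous, while the ME property tests all of them.

\subsection*{MDS codes}
A code $\mathcal{C}\subseteq\mathbb{F}^n$ of dimension $k$ is \emph{MDS} if every $k$-subset of $[n]$ is an information set. For any code of dimension $k$ and $A\subseteq[n]$,
\begin{equation}\label{eq:mdsrank}
\dim\mathcal{C}|_A\le\min(|A|,k),\quad\text{with equality if }\mathcal{C}\text{ is MDS},
\end{equation}
since for an MDS code $A$ either contains an information set or is contained in one.

Our MDS codes are Reed--Solomon codes with one evaluation point at infinity. For $1\le k\le n$ and distinct $m_2,\dots,m_n\in\mathbb{F}_q$ (so $q\ge n-1$) put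
\[
\mathrm{RS}_k(m)=\{(\mathrm{coef}_{k-1}(f),f(m_2),\dots,f(m_n)): f\in\mathbb{F}_q[T],\ \deg f<k\},
\]
where $\mathrm{coef}_{k-1}(f)$ is the coefficient of $T^{k-1}$. If the word of $f$ vanishes in $k$ coordinates, then either $f$ has $k$ distinct roots, or $\deg f\le k-2$ and $f$ has $k-1$ distinct roots; in both cases $f=0$. Hence $\mathrm{RS}_k(m)$ is MDS of dimension $k$, and each codeword comes from a unique $f$.

\begin{lemma}\label{lem:MRMDS}
If $\mathcal{C}_1\otimes\cdots\otimes\mathcal{C}_D$ is MR, then every $\mathcal{C}_i$ is MDS.
\end{lemma}

\begin{proof}
Let $k_i=\dim\mathcal{C}_i$ and let $I_i\subseteq[n]$ be arbitrary with $|I_i|=k_i$. By Lemma~\ref{lem:tensor}(b), $\prod_iI_i$ is an information set of the competitor $\bigotimes_i\mathrm{RS}_{k_i}(m)$ over a field with at least $n-1$ elements, hence of the MR code. By Lemma~\ref{lem:tensor}(c), $\prod_i\dim\mathcal{C}_i|_{I_i}=\prod_ik_i$. Each factor on the left is at most $k_i$ and all $k_i\ge1$, so $\dim\mathcal{C}_i|_{I_i}=k_i$ for every $i$.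
\end{proof}

\begin{remark}\label{rem:nonzero}
The last step is where the components must be nonzero. If zero components were allowed, the question would have a degenerate negative answer for $D=n=2$. All codes with dimensions $(1,0)$ equal $\{0\}$ and would be MR. On $M=\{(1,1),(1,2),(2,1)\}$ a local word vanishes at $(1,1)$ and $(1,2)$, and its value at $(2,1)$ is forced to be $0$ if $\mathcal{C}_1=\mathrm{Rep}$ but is free if $\mathcal{C}_1$ is spanned by $(0,1)$. So $M$ is extendable in the first case only.
\end{remark}

\section{Products with repetition codes}\label{sec:slices}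

By Lemma~\ref{lem:MRMDS} a counterexample has MDS components. To prove that a code is MR one must control all competitors, and this is easy when all components but one have dimension $1$. Write $\mathrm{Rep}^{\otimes(D-1)}$ for $D-1$ factors $\mathrm{Rep}$. By Lemma~\ref{lem:tensor}(a), the codewords of $\mathcal{C}_1\otimes\mathrm{Rep}^{\otimes(D-1)}$ are the functions $x\mapsto g(x_1)$ with $g\in\mathcal{C}_1$.

\begin{lemma}\label{lem:repMR}
If $\mathcal{C}_1$ is MDS, then $\mathcal{C}=\mathcal{C}_1\otimes\mathrm{Rep}^{\otimes(D-1)}$ is MR.
\end{lemma}

\begin{proof}
Let $k=\dim\mathcal{C}_1$, let $\mathcal{C}'$ be a competitor, with $\mathcal{C}_i'$ spanned by $e_i$ for $i\ge2$, and let $J$ be an information set of $\mathcal{C}'$, so $|J|=k$. The codewords of $\mathcal{C}'$ are $x\mapsto g(x_1)e_2(x_2)\cdots e_D(x_D)$ with $g\in\mathcal{C}_1'$. If two points $x\ne y$ of $J$ had $x_1=y_1$, their symbols would be fixed multiples of $g(x_1)$, so $\dim\mathcal{C}'|_{\{x,y\}}\le1$, and they could not be chosen freely. Hence $x\mapsto x_1$ maps $J$ bijectively onto a $k$-subset of $[n]$. This subset is an information set of $\mathcal{C}_1$, so $J$ is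 an information set of $\mathcal{C}$.
\end{proof}

To describe local words, cut $M$ along the first coordinate. Put $X=[n]^{D-1}$ and write $M=\bigcup_{i\in[n]}\{i\}\times M^i$ with \emph{slices} $M^i\subseteq X$; let $W=\bigcap_iM^i$. The lines in direction $1$ contained in $M$ are the sets $[n]\times\{w\}$ with $w\in W$. The other lines contained in $M$ are the sets $\{i\}\times\ell$, where $\ell$ is a line of $X$ contained in $M^i$. Let $\sim_i$ be the equivalence relation on $M^i$ generated by ``$p$ and $p'$ lie on a common line of $X$ contained in $M^i$''; a point on no such line is a class by itself. A family $(g_w)_{w\in W}$ of codewords of $\mathcal{C}_1$ is \emph{compatible} if $g_w(i)=g_{w'}(i)$ whenever $w\sim_iw'$, and \emph{constant} if all $g_w$ are equal.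

\begin{lemma}\label{lem:families}
Suppose that $W\ne\emptyset$ and that, for every $i\in[n]$, every class of $\sim_i$ meets $W$. Then $M$ is extendable for $\mathcal{C}_1\otimes\mathrm{Rep}^{\otimes(D-1)}$ if and only if every compatible family is constant.
\end{lemma}

\begin{proof}
A function $c_M$ on $M$ is a local word exactly when $c_M(i,\cdot)$ is constant on each class of $\sim_i$ and $g_w:=(c_M(i,w))_{i\in[n]}$ lies in $\mathcal{C}_1$ for each $w\in W$. The family $(g_w)$ is then compatible. Conversely, a compatible family defines a local word by $c_M(i,p)=g_w(i)$, where $w$ is any point of $W$ with $w\sim_ip$; such $w$ exists by hypothesis, and the value does not depend on the choice. These two constructions are inverse to each other. The word $c_M$ extends if and only if $c_M(i,p)=g(i)$ on $M$ for a single $g\in\mathcal{C}_1$, that is, if and only if $g_w=g$ for all $w\in W$.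
\end{proof}

The hypothesis on the classes discards only uninteresting sets. If $W\ne\emptyset$ and a class $K$ of $\sim_i$ misses $W$, the indicator function of $\{i\}\times K$ is a nonzero local word with all $g_w=0$, so $M$ is not extendable for any $\mathcal{C}_1$.

\section{A trapezoid: the example over $\mathbb{F}_4$}\label{sec:trapezoid}

\subsection*{Compatible families as plane configurations}
Let $k=2$. The codeword of $\mathrm{RS}_2(m)$ given by $f=u+vT$ is a point $(u,v)$ of the plane $\mathbb{F}_q^2$, and its coordinates are the linear forms
\[
\varphi_1(u,v)=v,\qquad \varphi_i(u,v)=u+m_iv\quad(i\ge2).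
\]
Two codewords agree in coordinate $i$ when the two points lie on a line parallel to $\ker\varphi_i$. The MDS property says only that these $n$ directions are distinct. For $s\le n$, call a map $\pi\colon W\to\mathbb{F}_q^2$ an \emph{$s$-configuration} if $\varphi_i(\pi(w))=\varphi_i(\pi(w'))$ whenever $i\le s$ and $w\sim_iw'$. For $k=2$ the compatible families are exactly the $n$-configurations.

We look for a pattern of relations $\sim_i$ that can be drawn with points not all equal for some choices of distinct directions and not for others. Up to translation, $|W|$ points have $2|W|-2$ degrees of freedom, so one should impose $2|W|-2$ linear conditions; the determinant of the system is then a polynomial in the $m_i$. With four points this means six conditions, one for each pair of points. Nothing prevents two disjoint pairs from using the same direction, and then five directions suffice: the figure is a trapezoid with prescribed directions of the parallel sides, the legs and the diagonals.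

\begin{lemma}\label{lem:trapezoid}
Let $m_2,\dots,m_5\in\mathbb{F}_q$. Consider points $\pi_s=(u_s,v_s)\in\mathbb{F}_q^2$, $s=1,\dots,4$, subject to
\begin{gather*}
\varphi_1(\pi_1)=\varphi_1(\pi_2),\qquad \varphi_1(\pi_3)=\varphi_1(\pi_4),\qquad \varphi_2(\pi_1)=\varphi_2(\pi_3),\\
\varphi_3(\pi_2)=\varphi_3(\pi_4),\qquad \varphi_4(\pi_1)=\varphi_4(\pi_4),\qquad \varphi_5(\pi_2)=\varphi_5(\pi_3).
\end{gather*}
There is a solution with the points not all equal if and only if $m_2+m_3+m_4+m_5=0$.
\end{lemma}

\begin{proof}
The first two conditions read $v_1=v_2$ and $v_3=v_4$. With $\delta=v_1+v_3$, and in characteristic $2$, the other four read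
\[
u_1+u_3=m_2\delta,\qquad u_2+u_4=m_3\delta,\qquad u_1+u_4=m_4\delta,\qquad u_2+u_3=m_5\delta .
\]
Each $u_s$ occurs twice, so the sum of these equations is $0=(m_2+m_3+m_4+m_5)\delta$. If the sum of the $m_i$ is nonzero, then $\delta=0$, so all $v_s$ are equal and $u_3=u_1=u_4=u_2$. If it is zero, then
\begin{equation}\label{eq:trapsol}
\pi_1=(0,0),\quad \pi_2=(m_3+m_4,0),\quad \pi_3=(m_2,1),\quad \pi_4=(m_4,1)
\end{equation}
is a solution with $\delta=1$; the last equation holds because $m_3+m_4+m_2=m_5$.
\end{proof}

\subsection*{Realizing the pattern in the grid}
It remains to find slices that induce these six relations and no others. For $D=2$ there is no room: $X=[n]$ is a single line, so a slice has one class or only singletons. For $D=3$ the slices lie in $X=[n]^2$, with lines $\mathrm{row}_r=\{(r,s):s\in[n]\}$ and $\mathrm{col}_s=\{(r,s):r\in[n]\}$. A row and a column always meet, so a slice in which the lines form several classes consists of parallel lines and isolated points. We use two rows for the parallel sides. For each other pair we take the columns through the two points and join them by a third row; this requires the four points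 to lie in different columns. Two things must be checked: that the slices have no further common point, and that they contain no unintended line.

Let $n\ge5$ and
\[
w_1=(1,1),\quad w_2=(1,2),\quad w_3=(2,3),\quad w_4=(2,4),\qquad W_0=\{w_1,w_2,w_3,w_4\},
\]
so that $w_s\in\mathrm{col}_s$. Define $N^1=\mathrm{row}_1\cup\mathrm{row}_2$ and
\[
N^i=W_0\cup\mathrm{col}_s\cup\mathrm{col}_t\cup\mathrm{row}_3,\qquad (s,t)=(1,3),(2,4),(1,4),(2,3)\ \text{ for } i=2,3,4,5;
\]
see Figure~\ref{fig:slices}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.4]
\fill[gray!35] (0,0) rectangle (5,-2);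
\foreach \sh/\ca/\cb in {6/1/3,12/2/4,18/1/4,24/2/3}{
  \fill[gray!35] (\sh+\ca-1,0) rectangle (\sh+\ca,-5);
  \fill[gray!35] (\sh+\cb-1,0) rectangle (\sh+\cb,-5);
  \fill[gray!35] (\sh,-2) rectangle (\sh+5,-3);
}
\foreach \sh/\nm in {0/1,6/2,12/3,18/4,24/5}{
  \draw[gray] (\sh,-5) grid (\sh+5,0);
  \node at (\sh+0.5,-0.5) {\scriptsize $1$};
  \node at (\sh+1.5,-0.5) {\scriptsize $2$};
  \node at (\sh+2.5,-1.5) {\scriptsize $3$};
  \node at (\sh+3.5,-1.5) {\scriptsize $4$};
  \node at (\sh+2.5,-5.9) {$N^{\nm}$};
}
\end{tikzpicture}
\caption{The slices $N^1,\dots,N^5\subseteq[5]^2$, with rows numbered from the top and columns from the left. Each slice consists of the shaded cells and the four numbered cells $w_1,\dots,w_4$. Full rows and columns link $w_1$ with $w_2$ and $w_3$ with $w_4$ in $N^1$, and link exactly one pair of numbered cells in each other slice.}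
\label{fig:slices}
\end{figure}

\begin{lemma}\label{lem:slicesA}
Let $n\ge5$. Then $N^1\cap\cdots\cap N^5=W_0$, and every class of each $N^i$ meets $W_0$. The classes of $N^1$ meet $W_0$ in $\{w_1,w_2\}$ and $\{w_3,w_4\}$. For $i=2,3,4,5$ one class of $N^i$ meets $W_0$ in $\{w_1,w_3\}$, $\{w_2,w_4\}$, $\{w_1,w_4\}$, $\{w_2,w_3\}$ respectively, and the other classes are singletons.
\end{lemma}

\begin{proof}
All $N^i$ contain $W_0$. A point of $N^1\cap N^2$ outside $W_0$ lies in column $1$ or $3$, and a point of $N^1\cap N^3$ outside $W_0$ lies in column $2$ or $4$. Hence $N^1\cap N^2\cap N^3=W_0$.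

Each column has $2<n$ points in $N^1$, so the only lines in $N^1$ are $\mathrm{row}_1$ and $\mathrm{row}_2$, and they are its classes. Let $2\le i\le5$, with $s\in\{1,2\}$ and $t\in\{3,4\}$ as in the definition. Row $1$ meets $N^i$ in columns $1,2,t$, row $2$ in columns $3,4,s$, and a row $r\ge4$ in columns $s,t$. A column other than $s,t$ meets $N^i$ in its point of $\mathrm{row}_3$ and in at most one point of $W_0$. All these counts are less than $n$, so the only lines in $N^i$ are $\mathrm{col}_s,\mathrm{col}_t,\mathrm{row}_3$. They form one class, which meets $W_0$ in $\{w_s,w_t\}$, and the two remaining points of $N^i$ are singletons in $W_0$.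
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
Let $n=5$ and $M=\bigcup_{i=1}^5\{i\}\times N^i\subseteq[5]^3$. By Lemma~\ref{lem:slicesA}, Lemma~\ref{lem:families} applies with $W=W_0$, and for $\mathrm{RS}_2(m)$ the compatible families are the solutions of the system in Lemma~\ref{lem:trapezoid} with $\pi_s=\pi(w_s)$. Thus $M$ is extendable for $\mathrm{RS}_2(m)\otimes\mathrm{Rep}\otimes\mathrm{Rep}$ if and only if $m_2+m_3+m_4+m_5\ne0$.

The code $\mathcal{C}_1$ of the theorem is $\mathrm{RS}_2(m)$ with $(m_2,\dots,m_5)=(0,1,\omega,\omega^2)$. It is MDS, so the product code is MR by Lemma~\ref{lem:repMR}. Since $1+\omega+\omega^2=0$, the set $M$ is not extendable for it. For the competitor, take $(m_2,\dots,m_5)=(0,1,\alpha,\alpha^2)$ in $\mathbb{F}_8$, where $\alpha^3=\alpha+1$. The elements $1,\alpha,\alpha^2$ form a basis of $\mathbb{F}_8$ over $\mathbb{F}_2$, so the $m_i$ are distinct and their sum is nonzero. Hence $M$ is extendable for this competitor, and the code of the theorem is not ME.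
\end{proof}

The local word that does not extend can be checked by eye. The solution \eqref{eq:trapsol} is $(u,v)=(0,0),(\omega^2,0),(0,1),(\omega,1)$, with codewords
\[
\begin{array}{c|ccccc}
 & 1&2&3&4&5\\ \hline
g_{w_1}&0&0&0&0&0\\
g_{w_2}&0&\omega^2&\omega^2&\omega^2&\omega^2\\
g_{w_3}&1&0&1&\omega&\omega^2\\
g_{w_4}&1&\omega&\omega^2&0&1
\end{array}
\]
In column $1$ the rows agree in the pairs $w_1,w_2$ and $w_3,w_4$; in columns $2,3,4,5$ the pairs $w_1,w_3$; $w_2,w_4$; $w_1,w_4$; $w_2,w_3$ agree. A global codeword would make all four rows equal.

\section{Larger dimension and more factors}\label{sec:padding}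

For $k>2$ codewords are points of a $k$-dimensional space. To return to the plane we spend $k-2$ coordinates on full slices $M^i=X$, which force all codewords of a family to agree there; the differences then range over a two-dimensional space of polynomials. Coordinates that are not needed receive slices that contain no line and impose nothing.

\begin{lemma}\label{lem:plane}
Let $k\ge2$, $s\ge1$, $s+k-2\le n$, and $\mathcal{C}_1=\mathrm{RS}_k(m)$. Let $M$ satisfy the hypotheses of Lemma~\ref{lem:families}, and suppose that $M^i=X$ for $s<i\le s+k-2$ and that $M^i$ contains no line of $X$ for $i>s+k-2$. Then $M$ is extendable for $\mathcal{C}_1\otimes\mathrm{Rep}^{\otimes(D-1)}$ if and only if every $s$-configuration is constant.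
\end{lemma}

\begin{proof}
Let $R=\prod_{i=s+1}^{s+k-2}(T-m_i)$, a monic polynomial of degree $k-2$ with $R(m_i)\ne0$ for $2\le i\le s$. For $h=R\cdot(u+vT)$, coordinate $1$ of the codeword of $h$ is $v=\varphi_1(u,v)$, coordinate $i$ is $R(m_i)\varphi_i(u,v)$ for $2\le i\le s$, and coordinates $s+1,\dots,s+k-2$ vanish. So the codewords of two such polynomials agree in a coordinate $i\le s$ exactly when the corresponding points have the same value of $\varphi_i$.

If $\pi(w)=(u_w,v_w)$ is a nonconstant $s$-configuration, the polynomials $R\cdot(u_w+v_wT)$ give a nonconstant family. It is compatible at $i\le s$ by the above, at $s<i\le s+k-2$ because all values are $0$, and at $i>s+k-2$ because the classes are singletons. Conversely, let polynomials $f_w$ give a nonconstant compatible family, and fix $w_0\in W$. For $s<i\le s+k-2$ the grid $X$ is a single class, since any two points are joined by changing one coordinate at a time. Hence $f_w-f_{w_0}$ vanishes at the roots of $R$, and as it has degree less than $k$, it equals $R\cdot(u_w+v_wT)$. The family $(f_w-f_{w_0})$ is again compatible and nonconstant, so $w\mapsto(u_w,v_w)$ is a nonconstant $s$-configuration.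 Lemma~\ref{lem:families} concludes the proof.
\end{proof}

\begin{lemma}\label{lem:cylinder}
A set $M\subseteq[n]^D$ is extendable for a product code $\mathcal{C}$ if and only if $M\times[n]$ is extendable for $\mathcal{C}\otimes\mathrm{Rep}$.
\end{lemma}

\begin{proof}
The lines contained in $M\times[n]$ are $\ell\times\{z\}$, for a line $\ell\subseteq M$ and $z\in[n]$, and $\{x\}\times[n]$ for $x\in M$. So the local words on $M\times[n]$ are the functions $(x,z)\mapsto c_M(x)$ with $c_M$ a local word on $M$. The case $M=[n]^D$ shows that the codewords of $\mathcal{C}\otimes\mathrm{Rep}$ are the functions $(x,z)\mapsto c(x)$ with $c\in\mathcal{C}$. The first function is a restriction of the second exactly when $c_M=c|_M$.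
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(3)]
Let first $D=3$. Put $M^i=N^i$ for $i\le5$, $M^i=X$ for $6\le i\le k+3$, and $M^i=W_0$ for $i\ge k+4$. The five slices of the trapezoid and the $k-2$ full slices fit because $k\le n-3$. By Lemma~\ref{lem:slicesA}, $W=W_0$. The set $W_0$ has four points, so it contains no line. All classes meet $W_0$, and Lemma~\ref{lem:plane} applies with $s=5$. By Lemmas~\ref{lem:slicesA} and~\ref{lem:trapezoid}, $M$ is extendable for $\mathrm{RS}_k(m)\otimes\mathrm{Rep}\otimes\mathrm{Rep}$ if and only if $m_2+m_3+m_4+m_5\ne0$.

Given $q=2^t\ge n-1\ge4$, choose $\alpha,\beta\in\mathbb{F}_q$ linearly independent over $\mathbb{F}_2$, let $(m_2,\dots,m_5)=(0,\alpha,\beta,\alpha+\beta)$, which are distinct with sum $0$, and complete them to distinct $m_2,\dots,m_n$. This defines $\mathcal{C}$. For the competitor $\mathcal{C}'$ take $q'=2^{t'}\ge\max(8,n-1)$ and $(m_2,\dots,m_5)=(0,1,\alpha',\beta')$ with $1,\alpha',\beta'$ linearly independent over $\mathbb{F}_2$, so that the sum is nonzero, and complete in the same way. Then $M$ is extendable for $\mathcal{C}'$ and not for $\mathcal{C}$.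

For $D\ge3$ append $D-3$ factors $\mathrm{Rep}$ to both codes. By Lemma~\ref{lem:cylinder}, $M\times[n]^{D-3}$ is extendable for the second code and not for the first, and the first is MR by Lemma~\ref{lem:repMR}.
\end{proof}

\section{A hexagon: four directions in four dimensions}\label{sec:hexagon}

The trapezoid uses five coordinates of $\mathcal{C}_1$, which excludes $k=n-2$. For that case we need a configuration with four directions. Take $m_2=0$, $m_3=1$, $m_4=\lambda\notin\{0,1\}$, so that
\[
\varphi_1=v,\qquad\varphi_2=u,\qquad\varphi_3=u+v,\qquad\varphi_4=u+\lambda v .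
\]
Use the first two directions for two crossing lines, and zigzag between these lines along the third and fourth directions alternately. One round trip multiplies the displacement from the crossing point by $\lambda$, so a zigzag closes after $r$ rounds when $\lambda^r=1$. In characteristic $2$ the equation $\lambda^2=1$ forces $\lambda=1$, so the first useful case is $r=3$: six points and $2+2+3+3=10=2\cdot6-2$ conditions. Indices $j$ below lie in $\mathbb{Z}/3=\{0,1,2\}$.

\begin{lemma}\label{lem:hexagon}
Let $\lambda\in\mathbb{F}_q$. Consider a map $\pi$ from a six-element set $\{P_0,P_1,P_2,Q_0,Q_1,Q_2\}$ to $\mathbb{F}_q^2$ such that $\varphi_1\circ\pi$ is constant on $\{Q_0,Q_1,Q_2\}$, $\varphi_2\circ\pi$ is constant on $\{P_0,P_1,P_2\}$, and, for all $j$,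
\[
\varphi_3(\pi(Q_j))=\varphi_3(\pi(P_{j+1})),\qquad \varphi_4(\pi(P_j))=\varphi_4(\pi(Q_j)).
\]
A nonconstant such map exists if and only if $\lambda^3=1$.
\end{lemma}

\begin{proof}
The conditions are invariant under translation of all points by a common vector. By the first two conditions we may therefore assume $\pi(P_j)=(0,p_j)$ and $\pi(Q_j)=(q_j,0)$. The remaining conditions read $q_j=p_{j+1}$ and $\lambda p_j=q_j$. Hence $p_{j+1}=\lambda p_j$ for all $j\in\mathbb{Z}/3$, and $p_0=\lambda^3p_0$. If $\lambda^3\ne1$, then $p_0=0$, so all $p_j$ and $q_j$ vanish and $\pi$ is constant. If $\lambda^3=1$, then $p_j=\lambda^j$, $q_j=\lambda^{j+1}$ is well defined for $j\in\mathbb{Z}/3$ and satisfies both equations, and $\pi(P_0)=(0,1)\ne(\lambda,0)=\pi(Q_0)$.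
\end{proof}

Slices $3$ and $4$ must have three classes each, which suggests three parallel lines in one direction and three in another. Then both lines of this plane through $Q_j$ contain some $P_{j'}$, so the $Q_j$ cannot be linked inside the plane without involving the $P_{j'}$. We link them through a third direction, and this is why $D\ge4$ is needed.

Let $n\ge4$ and $X=\{0,\dots,n-1\}^3$, with coordinates $(x,y,z)$; a star denotes a coordinate that runs through all $n$ values. Put $Q_j=(j,j,0)$ and $P_j=(j,j-1,0)$, with $j-1$ reduced modulo $3$. These six points are distinct; let $W_0$ be their set and $E=\{z=1\}$. Define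
\begin{align*}
N^1&=W_0\cup E\cup\textstyle\bigcup_j\{(j,j,*)\}, & N^3&=\textstyle\bigcup_j\{(*,j,0)\},\\
N^2&=W_0\cup E\cup\textstyle\bigcup_j\{(j,j-1,*)\}, & N^4&=\textstyle\bigcup_j\{(j,*,0)\}.
\end{align*}

\begin{lemma}\label{lem:slicesB}
Let $n\ge4$. Then $N^1\cap\cdots\cap N^4=W_0$, the set $W_0$ contains no line, and every class of each $N^i$ meets $W_0$. The classes meet $W_0$ in $\{Q_0,Q_1,Q_2\}$ and singletons for $N^1$, in $\{P_0,P_1,P_2\}$ and singletons for $N^2$, in the pairs $\{Q_j,P_{j+1}\}$ for $N^3$, and in the pairs $\{P_j,Q_j\}$ for $N^4$.
\end{lemma}

\begin{proof}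
The points of $W_0$ with $y=j$ are $Q_j$ and $P_{j+1}$, and those with $x=j$ are $P_j$ and $Q_j$. So $W_0\subseteq N^i$ for all $i$, and a line of $X$ contains at most two points of $W_0$. Since $N^3\subseteq\{z=0\}$ and $N^1\cap\{z=0\}=W_0$, the intersection of the four sets is $W_0$.

For $i=1,2$ let $Z_1=\{Q_0,Q_1,Q_2\}$ and $Z_2=\{P_0,P_1,P_2\}$; then $N^i$ is the union of $W_0$, $E$ and the $z$-lines through the points of $Z_i$. A $z$-line in $N^i$ contains a point of $N^i$ with $z=2$, so it is one of these three. The $x$- and $y$-lines lie in planes $z=\text{const}$. The plane $z=0$ meets $N^i$ in $W_0$, which contains no line; a plane $z=z_0\ge2$ meets $N^i$ in three points, fewer than $n$; and all lines of $E$ lie in $N^i$. The grid $E$ is connected by its lines and meets the three $z$-lines, so together they form one class, which meets $W_0$ in $Z_i$. The three points of $W_0\setminus Z_i$ are singletons.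

The set $N^3$ lies in $z=0$ and has no point with $y=3$, so it contains no $z$-line and no $y$-line; here $n\ge4$ is used. Its classes are the three disjoint $x$-lines $\{(*,j,0)\}$. Likewise $N^4$ lies in $z=0$ and has no point with $x=3$, so its classes are the three $y$-lines $\{(j,*,0)\}$. Their intersections with $W_0$ were determined at the start of the proof.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(4)]
Let $D=4$. Put $M^i=N^i$ for $i\le4$, $M^i=X$ for $5\le i\le k+2$, which is possible since $k\le n-2$, and $M^i=W_0$ for $i\ge k+3$. By Lemma~\ref{lem:slicesB}, $W=W_0$ and Lemma~\ref{lem:plane} applies with $s=4$; the $4$-configurations are the maps of Lemma~\ref{lem:hexagon}. So if $(m_2,m_3,m_4)=(0,1,\lambda)$, then $M$ is extendable for $\mathrm{RS}_k(m)\otimes\mathrm{Rep}^{\otimes3}$ if and only if $\lambda^3\ne1$.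

If $q\ge n-1$ is a power of $4$, then $\mathbb{F}_4\subseteq\mathbb{F}_q$. Take $\lambda=\omega$, which satisfies $\omega^3=1$ and $\omega\notin\{0,1\}$, and complete to distinct $m_2,\dots,m_n$; this defines $\mathcal{C}$. For the competitor take $q'=2^{t'}\ge\max(8,n-1)$. At most three elements satisfy $\lambda^3=1$, so there is $\lambda\ne0$ in $\mathbb{F}_{q'}$ with $\lambda^3\ne1$, and then $\lambda\ne1$. Thus $M$ is extendable for the competitor and not for $\mathcal{C}$. For $D\ge4$ append $D-4$ factors $\mathrm{Rep}$ to both codes and use $M\times[n]^{D-4}$ and Lemma~\ref{lem:cylinder}; the first code is MR by Lemma~\ref{lem:repMR}.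
\end{proof}

\section{Products of two codes}\label{sec:two}

In view of Lemma~\ref{lem:rank}(d), the task is to show that an MR code minimizes $\dim\mathrm{Loc}(M)$, that is, maximizes the rank of $H(M)$. Checks on parallel lines have disjoint supports and are independent, so the rank is governed by relations between different directions. With two directions there are two subspaces, and the dimension of their sum is determined by their intersection, which turns out to be a product code.

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
View words on $[n]^2$ as matrices with entries $c(x_1,x_2)$, so that columns are lines in direction $1$ and rows are lines in direction $2$. Fix $M$, and let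
\[
A=\{x_1:\{x_1\}\times[n]\subseteq M\},\qquad B=\{x_2:[n]\times\{x_2\}\subseteq M\}.
\]
Let $\mathcal{C}_1\otimes\mathcal{C}_2$ be any product code with dimensions $(k_1,k_2)$. The row space of $H(M)$ is $S_1+S_2$, where $S_1$ consists of the matrices supported in $[n]\times B$ with all columns in $\mathcal{C}_1^\perp$, and $S_2$ of the matrices supported in $A\times[n]$ with all rows in $\mathcal{C}_2^\perp$. Their dimensions are $|B|(n-k_1)$ and $|A|(n-k_2)$. Let $V\subseteq\mathbb{F}^A$ be the space of words of $\mathcal{C}_1^\perp$ supported in $A$, and $U\subseteq\mathbb{F}^B$ the space of words of $\mathcal{C}_2^\perp$ supported in $B$. A matrix lies in $S_1\cap S_2$ exactly when it is supported in $A\times B$, has columns in $V$, and has rows in $U$. So $S_1\cap S_2=V\otimes U$, and Lemmas~\ref{lem:tensor}(a) and~\ref{lem:rank}(b) give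
\begin{equation}\label{eq:loc2}
\dim\mathrm{Loc}(M)=|M|-|B|(n-k_1)-|A|(n-k_2)+\dim V\cdot\dim U .
\end{equation}
A word supported in $A$ is orthogonal to $\mathcal{C}_1$ exactly when it is orthogonal to $\mathcal{C}_1|_A$ in $\mathbb{F}^A$. Hence $\dim V=|A|-\dim\mathcal{C}_1|_A$ and, in the same way, $\dim U=|B|-\dim\mathcal{C}_2|_B$. By \eqref{eq:mdsrank}, among codes with dimensions $(k_1,k_2)$ both numbers, and with them \eqref{eq:loc2}, are smallest when the components are MDS.

Now let $\mathcal{C}$ be MR and let $M$ be extendable for a competitor $\mathcal{C}'$. The components of $\mathcal{C}$ are MDS by Lemma~\ref{lem:MRMDS}, so by Lemma~\ref{lem:rank}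
\[
r_{\mathcal{C}'}(M)\le r_{\mathcal{C}}(M)\le\dim\mathrm{Loc}_{\mathcal{C}}(M)\le\dim\mathrm{Loc}_{\mathcal{C}'}(M)=r_{\mathcal{C}'}(M).
\]
All terms are equal, and $M$ is extendable for $\mathcal{C}$.
\end{proof}

For three subspaces the dimension of the sum is not determined by the intersections: three distinct lines through $0$ span a space of dimension $2$ or $3$. This is the step that has no analogue for $D\ge3$.

\section{Component dimensions $1$, $n-1$ and $n$}\label{sec:rigid}

In these dimensions MDS codes are unique up to rescaling of coordinates, so all products of MDS codes have the same extendable sets. A competitor, however, need not have MDS components. The next lemma replaces it by one that does, by a deformation along which ranks can only grow.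

We use the systematic form of a code. If the first $k$ coordinates are an information set, the code has a generator matrix $[I_k\,|\,Y]$, and $[-Y^{\mathsf{T}}\,|\,I_{n-k}]$ is a check matrix. Such a code is MDS if and only if all square submatrices of $Y$ are nonsingular. Indeed, the determinant formed by the columns of $I_k$ with indices in $S\subseteq[k]$ and by $k-|S|$ columns of $Y$ equals, up to sign, the minor of $Y$ on these columns and on the rows outside $S$, and every minor of $Y$ arises in this way.

\begin{lemma}\label{lem:generic}
If $M$ is extendable for a product code $\mathcal{C}'$, then $M$ is extendable for some competitor of $\mathcal{C}'$ whose components are MDS.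
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:rank}(c) we may assume that $\mathcal{C}'$ is defined over a field $\mathbb{K}$ with at least $n-1$ elements. For each $i$, order the coordinates so that an information set of $\mathcal{C}'_i$ comes first, and let $[I\,|\,Y_i']$ be the systematic generator matrix. Let $Y_i^*$ be a matrix over $\mathbb{K}$ of the same size with all square submatrices nonsingular, for instance from the systematic form of a Reed--Solomon code. For an indeterminate $\tau$ put
\[
Y_i(\tau)=Y_i'+\tau Y_i^*,\qquad G_i(\tau)=[I\,|\,Y_i(\tau)],\qquad H_i(\tau)=[-Y_i(\tau)^{\mathsf{T}}\,|\,I],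
\]
and form $G_M(\tau)$ and $H(M)(\tau)$ as in Section~\ref{sec:ranks}; their entries are polynomials in $\tau$. Consider the following finitely many polynomials in $\mathbb{K}[\tau]$: all minors of all $Y_i(\tau)$, a minor of $G_M(\tau)$ of size $\operatorname{rank}G_M(0)$ that is nonzero at $\tau=0$, and a minor of $H(M)(\tau)$ of size $\operatorname{rank}H(M)(0)$ that is nonzero at $\tau=0$. All are nonzero, because the coefficient of $\tau^m$ in an $m\times m$ minor of $Y_i(\tau)$ is the corresponding minor of $Y_i^*$. Choose $\tau_0$ in a finite extension of $\mathbb{K}$ that is a root of none of them, and let $\mathcal{C}^*$ be the product of the codes generated by the $G_i(\tau_0)$. Its components are MDS of the same dimensions, and by Lemma~\ref{lem:rank}(b)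
\[
r_{\mathcal{C}^*}(M)\ge r_{\mathcal{C}'}(M)=\dim\mathrm{Loc}_{\mathcal{C}'}(M)\ge\dim\mathrm{Loc}_{\mathcal{C}^*}(M).
\]
By Lemma~\ref{lem:rank}(a), $M$ is extendable for $\mathcal{C}^*$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
For $k\in\{1,n-1,n\}$, $k\ge1$, define a binary code $\mathcal{B}_k$ of length $n$: the full space if $k=n$, the repetition code if $k=1<n$, and the parity code $\{c:\sum_jc_j=0\}$ if $1<k=n-1$. We claim that every MDS code of dimension $k$ over $\mathbb{F}$ arises from the $\mathbb{F}$-span of $\mathcal{B}_k$ by multiplying coordinate $j$ by some $d(j)\ne0$, for $j\in[n]$. For $k=n$ take $d=1$. For $k=1$ every single coordinate is an information set, so the code is spanned by a vector $d$ without zero entries. For $k=n-1$ the code is $\{c:\sum_je(j)c_j=0\}$ for some vector $e\neq0$. If $e(j)=0$, the $j$-th unit vector would be a nonzero codeword vanishing on the information set $[n]\setminus\{j\}$. So $e$ has no zero entries, and $d(j)=e(j)^{-1}$ works.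

Let $\mathcal{C}$ have MDS components of dimensions $k_i\in\{1,n-1,n\}$, with scaling vectors $d_i$. Multiply a function on $M$ pointwise by $d_1(x_1)\cdots d_D(x_D)$. On a line in direction $i$ this is multiplication by $d_i$ and by a nonzero constant. Hence the map sends local words on $M$ for the product of the $\mathbb{F}$-spans of the $\mathcal{B}_{k_i}$ bijectively to local words for $\mathcal{C}$; for $M=[n]^D$ it sends codewords to codewords, and it commutes with restriction. The two codes therefore have the same extendable sets, and by Lemma~\ref{lem:rank}(c) these are the extendable sets of the binary code $\mathcal{B}_{k_1}\otimes\cdots\otimes\mathcal{B}_{k_D}$, which depends only on the dimensions.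

Now let $\mathcal{C}$ be MR with such dimensions, and let $M$ be extendable for a competitor. By Lemma~\ref{lem:generic}, $M$ is extendable for a competitor $\mathcal{C}^*$ with MDS components. The components of $\mathcal{C}$ are MDS by Lemma~\ref{lem:MRMDS}, so $\mathcal{C}$ and $\mathcal{C}^*$ have the same extendable sets, and $M$ is extendable for $\mathcal{C}$. Finally, if $n\le3$, every $k\in[n]$ lies in $\{1,n-1,n\}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{KP}
Gleb Kalachev and Pavel Panteleev,
\emph{Maximally Extendable Product Codes are Good Coboundary Expanders},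
arXiv:2501.01411 (2025).

\end{thebibliography}
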